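# Inner ultrahomogeneous groups of finite exponent

## Fraïssé classes, ultrahomogeneity, and realizing partial automorphisms by conjugation

Throughout, "f.g." means finitely generated, $A\le G$ means that $A$ is a subgroup of $G$, $C_n$ is the cyclic group of order $n$, and $o(g)$ is the order of $g$. An involution is an element of order $2$. A group is *periodic* if all its elements have finite order, and it has *finite exponent* if there is one $n\ge 1$ with $g^n=1$ for all its elements $g$.

**Definition (partial automorphism).** A partial automorphism of a group $G$ is an isomorphism $p\colon A\to B$ between f.g. subgroups $A,B\le G$.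

For example, in $\mathbb Z$ the map $\mathbb Z\to 2\mathbb Z$, $k\mapsto 2k$, is a partial automorphism. It does not extend to an automorphism of $\mathbb Z$, since the automorphisms of $\mathbb Z$ are $\pm 1$.

**Definition (ultrahomogeneous, age).** A group $G$ is ultrahomogeneous if each of its partial automorphisms is the restriction of an automorphism of $G$. The age of $G$ is the class of its f.g. subgroups, up to isomorphism.

For example, let $V$ be a vector space over $\mathbb F_2$ of countably infinite dimension. Its f.g. subgroups are its finite-dimensional subspaces. An isomorphism between two of these extends to $V$, because both subspaces have complements of countably infinite dimension. So $V$ is ultrahomogeneous, and its age is the class of the groups $C_2^k$, $k\ge 0$.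

**Definition (Fraïssé class).** A class $\mathcal K$ of f.g. groups is a Fraïssé class if it is closed under isomorphism, contains only countably many isomorphism types, is closed under f.g. subgroups (hereditary property), and has the following two properties. Joint embedding: any two members embed in a common member. Amalgamation: given embeddings $f_1\colon A\to B$ and $f_2\colon A\to C$ in $\mathcal K$, there are $D\in\mathcal K$ and embeddings $g_1\colon B\to D$, $g_2\colon C\to D$ with $g_1f_1=g_2f_2$.

Fraïssé's theorem says that such a $\mathcal K$ has a *limit*: a countable ultrahomogeneous group with age $\mathcal K$, unique up to isomorphism. For example, the class of the groups $C_2^k$ is a Fraïssé class: joint embedding is the direct sum, and amalgamation is the pushout of vector spaces. Its limit is the group $V$ above. Note that $V$ is infinite and has exponent $2$.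

**Definition (inner ultrahomogeneous, IU).** A group $\Gamma$ is inner ultrahomogeneous, IU for short, if every partial automorphism $p$ of $\Gamma$ is the restriction of an inner automorphism of $\Gamma$: there is $g\in\Gamma$ with $p(a)=gag^{-1}$ for all $a\in\operatorname{dom}p$.

In an IU group, two elements of the same order are conjugate, because $\langle x\rangle\to\langle y\rangle$, $x\mapsto y$, is a partial automorphism. So $V$ is not IU: it is abelian, and its involutions are not conjugate. The symmetric group $S_4$ is not IU either, since $(12)$ and $(12)(34)$ are not conjugate. On the other hand, $S_3$ is IU. Indeed: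

* the subgroups of order $2$ are conjugate, and an isomorphism between two of them is determined by its domain and range;
* the two automorphisms of $A_3$, the identity and inversion, are conjugation by $1$ and by a transposition;
* an automorphism of $S_3$ permutes the three involutions, which generate $S_3$, so $|\mathrm{Aut}(S_3)|\le 6$; since the center is trivial, $|\mathrm{Inn}(S_3)|=6$, and all automorphisms are inner.

The domain of a partial automorphism of $S_3$ is trivial, of order $2$, $A_3$ or $S_3$, so this covers everything. The groups $1$ and $C_2$ are IU because their only partial automorphisms are identity maps.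

**Definition (inner EPPA).** A class $\mathcal K$ of f.g. groups has inner EPPA if for every $A\in\mathcal K$ and every partial automorphism $p$ of $A$ there is $B\in\mathcal K$ with $A\le B$ such that $p$ extends to an inner automorphism of $B$.

The class of finite groups has inner EPPA (Hall's theorem). To see it, let $p\colon A_1\to A_2$ be a partial automorphism of a finite group $A$, and embed $A$ in $B=\mathrm{Sym}(A)$ by left multiplication. The group $A_1$ acts on the set $A$ in two ways, by $a\cdot x=ax$ and by $a\ast x=p(a)x$. Both actions are free with $|A|/|A_1|$ orbits, hence isomorphic as $A_1$-sets. An isomorphism is a permutation $\pi\in B$ with $\pi(ax)=p(a)\pi(x)$, that is, $\pi a\pi^{-1}=p(a)$ in $B$. The limit of the class of finite groups is Hall's universal locally finite group. In contrast, the class of the groups $C_2^k$ does not have inner EPPA: swapping two basis vectors of $C_2^2$ is never inner in an abelian group.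

**Fact A.** The limit $\Gamma$ of a Fraïssé class $\mathcal K$ is IU if and only if $\mathcal K$ has inner EPPA.

*Proof.* Suppose $\mathcal K$ has inner EPPA, and let $p\colon A\to B$ be a partial automorphism of $\Gamma$. Put $C=\langle A,B\rangle\in\mathcal K$. There are $D\in\mathcal K$ with $C\le D$ and $d\in D$ with $p(a)=dad^{-1}$ on $A$. Since $D$ is in the age, there is an embedding $f\colon D\to\Gamma$. The restriction $f|_C$ is a partial automorphism of $\Gamma$, so it extends to some $\sigma\in\mathrm{Aut}(\Gamma)$. Then $\sigma^{-1}f\colon D\to\Gamma$ is an embedding that is the identity on $C$, and $g=\sigma^{-1}f(d)$ satisfies $gag^{-1}=p(a)$ for $a\in A$. Conversely, suppose $\Gamma$ is IU, and let $p$ be a partial automorphism of $A\in\mathcal K$; we may take $A\le\Gamma$. If $g\in\Gamma$ satisfies $gag^{-1}=p(a)$ on $\operatorname{dom}p$, then $B=\langle A,g\rangle\in\mathcal K$ is as required. $\square$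

**Definition (uniformly bounded exponent).** A class of groups has uniformly bounded exponent if there is $n\ge1$ with $g^n=1$ for every $g$ in every group of the class.

The class of the groups $C_2^k$ has this property ($n=2$); the class of finite groups does not.

## Bounded exponent against inner EPPA

We have seen a Fraïssé class of bounded exponent with infinite limit (the groups $C_2^k$), and a Fraïssé class with inner EPPA (the finite groups). Can one class have both properties? The following is asked in Tomasz Rzepecki, "Inner ultrahomogeneous groups", arXiv:2405.19640 (2024).

*Is there a Fraïssé class of groups of uniformly bounded exponent, with inner EPPA and with infinite limit? Equivalently, is there an infinite IU group of finite exponent?*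

Let us check the equivalence. Given such a class, its limit is IU by Fact A. Every element of the limit generates a member of the class, so the limit has finite exponent. Conversely, let $\Gamma$ be an infinite IU group of finite exponent. Start from a countably infinite subgroup $G_0$, and let $G_{i+1}\le\Gamma$ be generated by $G_i$ and, for each of the countably many partial automorphisms of $G_i$, one element of $\Gamma$ that induces it by conjugation. The union $G$ of the $G_i$ is countable, infinite and of finite exponent. It is IU, since a partial automorphism has f.g. domain and range and so lives in some $G_i$. The age of $G$ is a Fraïssé class. Only amalgamation needs a word: given embeddings $f_1\colon A\to B$ and $f_2\colon A\to C$ with $B,C\le G$, extend $f_2f_1^{-1}\colon f_1(A)\to f_2(A)$ to $\sigma\in\mathrm{Aut}(G)$ and use $\sigma|_B$ and the inclusion of $C$ into $\langle\sigma(B),C\rangle$. The limit of this class is $G$, and the class has inner EPPA by Fact A.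

The answer is no.

**Theorem 1.** Let $\Gamma$ be an IU group (of any cardinality) of finite exponent. Then $\Gamma$ is isomorphic to $1$, $C_2$ or $S_3$. Conversely, these three groups are IU.

The converse was checked above. A stronger statement about all IU groups, Theorem 2, comes after the proof of Theorem 1.

## Abelian groups and odd exponents

We introduce the language used from here on. For $A\le\Gamma$ and $\alpha\in\mathrm{Aut}(A)$, say that $g\in\Gamma$ *realizes* $\alpha$ if $gag^{-1}=\alpha(a)$ for all $a\in A$. In an IU group, every automorphism of every f.g. subgroup is realized. If $g$ realizes $\alpha$, then $g$ normalizes $A$ and $g^s$ realizes $\alpha^s$ for every $s$. In particular, if $g$ has finite order, then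
$$o(\alpha)\ \text{ divides }\ o(g).\qquad (1)$$
So automorphisms of large order force elements of large order. This is how the hypothesis IU collides with finite exponent.

*Abelian IU groups.* Conjugation is trivial, so every partial automorphism is an identity map. Inversion on $\langle x\rangle$ must be the identity, so $x^2=1$ for all $x$. Two involutions are conjugate, hence equal. So the group is $1$ or $C_2$.

*Odd exponent.* If $x\ne1$ has odd order, inversion on $\langle x\rangle$ has order $2$, so by (1) it is realized by an element of even order. Hence an IU group of odd exponent is trivial.

*Exponent a prime $p$.* For $p=2$ the group is abelian, so it is $1$ or $C_2$; for $p$ odd it is trivial.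

## Long cycles acting on elementary abelian subgroups

By (1), a natural plan is to find in an infinite $\Gamma$ a finite subgroup with an automorphism of order larger than the exponent. Elementary abelian groups are ideal: if $C_p^k\le\Gamma$, the cyclic permutation of a basis has order $k$. So if $\Gamma$ has exponent dividing $n$, then $C_p^{k}\not\le\Gamma$ for $k>n$. We make this quantitative, prime by prime.

From here until the non-periodic case of Theorem 2, $\Gamma$ is a periodic IU group. A *$p$-element* is an element whose order is a power of $p$.

**(F)** *If $A\le\Gamma$ is finite and $\alpha\in\mathrm{Aut}(A)$ has order $p^k$, then $\alpha$ is realized by a $p$-element.*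

*Proof.* Let $g$ realize $\alpha$ and write $o(g)=p^em$ with $p\nmid m$. By the Chinese remainder theorem there is $s$ with $m\mid s$ and $s\equiv1\pmod{p^k}$. Then $(g^s)^{p^e}=1$, since $p^em\mid sp^e$, and $g^s$ realizes $\alpha^s=\alpha$. $\square$

**Lemma 1.** If the finite $p$-subgroups of $\Gamma$ have unbounded orders, then the $p$-elements of $\Gamma$ have unbounded orders.

*Proof.* Suppose that all $p$-elements have order at most $p^e$.

**Step 1: from large $p$-subgroups to large abelian ones.** Let $Q$ be a finite $p$-subgroup and $A$ a maximal normal abelian subgroup of $Q$. Then $C_Q(A)=A$. To recall why: $C=C_Q(A)$ is normal in $Q$ and contains $A$. If $C\ne A$, then $C/A$ is a nontrivial normal subgroup of the $p$-group $Q/A$, so it contains a nontrivial central element $xA$ of $Q/A$. Then $\langle A,x\rangle$ is normal in $Q$, abelian, and larger than $A$, a contradiction. So $Q/A$ embeds in $\mathrm{Aut}(A)$ by conjugation, and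
$$|Q|\le|A|\cdot|\mathrm{Aut}(A)|\le|A|\cdot|A|!.$$
Since the orders $|Q|$ are unbounded, so are the orders of these $A$.

**Step 2: from large abelian subgroups to large rank.** The group $A$ is a product of $\mathrm{rank}(A)$ cyclic groups of order at most $p^e$, so $|A|\le p^{e\cdot\mathrm{rank}(A)}$. Hence the ranks are unbounded, and $C_p^k\le\Gamma$ for all $k$.

**Step 3: a long cycle.** Take $k=p^{e+1}$. The cyclic permutation of a basis of $C_p^k$ has order $p^{e+1}$. By (F) and (1) it is realized by a $p$-element of order at least $p^{e+1}$, a contradiction. $\square$

So in an IU group of finite exponent, for each $p$, the finite $p$-subgroups have bounded order. Here the plan stops. We have bounded the finite $p$-subgroups, but this does not contradict $\Gamma$ being infinite: nothing we have shown forces an infinite group of finite exponent to have large finite subgroups, or its f.g. subgroups to be finite.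

The way on is to turn the bound to our advantage. A bound on the orders of finite $p$-subgroups means that *maximal* finite $p$-subgroups exist. A maximal one has no room for outer $p$-power automorphisms, because such an automorphism would be realized by a $p$-element outside it. But $p$-groups always have such automorphisms, except the very smallest. So all finite $p$-subgroups are tiny. For $p=2$ this says that distinct involutions never commute. Since inversion has order $2$, involutions act on every cyclic subgroup of odd order, and this rigidity will determine all of $\Gamma$.

## Maximal finite $p$-subgroups have order at most $p$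

We use a theorem of Gaschütz (*Nichtabelsche p-Gruppen besitzen äussere p-Automorphismen*, J. Algebra 4 (1966), 1–2): *every finite nonabelian $p$-group has a non-inner automorphism of $p$-power order.* For example, in the dihedral group of order $8$, generated by a rotation $r$ of order $4$ and a reflection $s$, the automorphism $r\mapsto r$, $s\mapsto rs$ has order $4$. It is not inner, because the conjugates of $s$ are $s$ and $r^2s$ only.

**Lemma 2.** If $P$ is a finite $p$-subgroup of $\Gamma$ not properly contained in another finite $p$-subgroup of $\Gamma$, then $|P|\le p$.

*Proof.* Suppose $|P|>p$.

**Step 1: $P$ has a non-inner automorphism $\alpha$ of $p$-power order.**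

* If $P$ is nonabelian, this is Gaschütz's theorem.
* If $P=\langle x\rangle\cong C_{p^k}$ with $k\ge2$, take $\alpha\colon x\mapsto x^{1+p^{k-1}}$. It is not the identity, and $(1+p^{k-1})^p\equiv1\pmod{p^k}$: the linear term of the expansion is $p\cdot p^{k-1}=p^k$, and the later terms are divisible by $p^{2(k-1)}$, where $2(k-1)\ge k$. So $\alpha$ has order $p$.
* If $P$ is abelian and not cyclic, write $P=\langle u\rangle\times\langle v\rangle\times R$ with $u,v\ne1$ and $o(v)=p^b$. Fix $v$ and $R$ pointwise and send $u\mapsto uv^{p^{b-1}}$. Since $v^{p^{b-1}}$ has order $p$, which divides $o(u)$, this is a well-defined endomorphism. Its $j$-th power sends $u$ to $uv^{jp^{b-1}}$, so it is an automorphism of order $p$.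

In the two abelian cases $\alpha\ne\mathrm{id}$ is not inner, as inner automorphisms of $P$ are trivial.

**Step 2: contradiction with maximality.** By (F), a $p$-element $y$ realizes $\alpha$. Since $y$ normalizes $P$, the product $P\langle y\rangle$ is a subgroup, and its order $|P|\,|\langle y\rangle|/|P\cap\langle y\rangle|$ is a power of $p$. By maximality, $P\langle y\rangle=P$, so $y\in P$ and $\alpha$ is inner, a contradiction. $\square$

## When distinct involutions never commute

**Proposition 3.** If the finite $2$-subgroups of the periodic IU group $\Gamma$ have bounded orders, then $\Gamma\cong1$, $C_2$ or $S_3$.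

*Proof.* A finite $2$-subgroup of largest order is not properly contained in another one, so its order is at most $2$ by Lemma 2. Hence every finite $2$-subgroup has order at most $2$. Two consequences: every nontrivial $2$-element is an involution, and distinct involutions never commute (they would generate $C_2^2$). In particular, by (F), every automorphism of order $2$ of a finite subgroup is realized by an *involution*: the $2$-element given by (F) acts nontrivially, so it is not $1$. Assume from now on that $\Gamma\ne1$.

**Step (a): involutions exist, and every element $x$ of odd order greater than $1$ is inverted by an involution.** Inversion on $\langle x\rangle$ has order $2$, so it is realized by an involution. If there were no involution, there would be no nontrivial $2$-element, hence no element of even order, and by the previous sentence no nontrivial element of odd order. As $\Gamma$ is periodic, this would give $\Gamma=1$.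

**Step (b): centralizers of involutions are as small as possible: $C(t)=\langle t\rangle$ for every involution $t$.** Suppose $y\in C(t)\setminus\langle t\rangle$. If $y$ is a $2$-element, it is an involution different from $t$ that commutes with $t$, which is impossible. Otherwise some power $x$ of $y$ has odd prime order, and $\langle t,x\rangle=\langle t\rangle\times\langle x\rangle$. The automorphism $t\mapsto t$, $x\mapsto x^{-1}$ has order $2$, so it is realized by an involution $s$. Since $s$ commutes with $t$, we get $s=t$. But $t$ centralizes $x$ while $s$ inverts $x\neq x^{-1}$, a contradiction.

**Step (b′): every element $g$ of even order has order $2$.** The involution $s=g^{o(g)/2}$ commutes with $g$, so $g\in C(s)=\langle s\rangle$ by (b).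

**Step (c): the same for odd primes: $C(x)=\langle x\rangle$ for every $x$ of odd prime order $p$.** Suppose $y\in C(x)\setminus\langle x\rangle$, and let $B=\langle x,y\rangle$. It is f.g., abelian and periodic, hence finite. An involution $t\in B$ would give $x\in C(t)=\langle t\rangle$, which is false; so $|B|$ is odd.

First, suppose $B$ contains an element $z\notin\langle x\rangle$ of prime order. Then $\langle x\rangle\cap\langle z\rangle=1$, so $\langle x,z\rangle=\langle x\rangle\times\langle z\rangle$, and $x\mapsto x^{-1}$, $z\mapsto z$ is an automorphism of order $2$. It is realized by an involution $s$. Then $z\in C(s)=\langle s\rangle$, although $z$ has odd prime order, a contradiction.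

Otherwise $\langle x\rangle$ contains all elements of prime order in $B$. Then $p$ is the only prime dividing $|B|$, and $B$ is an abelian $p$-group with only one subgroup of order $p$, so $B$ is cyclic. Since $B\ne\langle x\rangle$, its order is at least $p^2$. Let $v\in B$ have order $p^2$. Modulo $p^2$, the unit $-1$ has order $2$ and $1+p$ has order $p$, and these orders are coprime, so $v\mapsto v^{-(1+p)}$ is an automorphism of $\langle v\rangle$ of order $2p$. By (1) it is realized by an element whose order is divisible by $2p$. This contradicts (b′).

**Step (d): every nontrivial element has order $2$ or $3$.** Let $x$ have odd prime order $p$. The group $\mathrm{Aut}\langle x\rangle$ is cyclic of order $p-1$, and a generator is realized by some $g$ with $(p-1)\mid o(g)$. So $o(g)$ is even, hence $o(g)=2$ by (b′), so $p-1$ divides $2$ and $p=3$. Thus elements of odd order have $3$-power order. If one had order at least $9$, some power of it would have order $9$ and would centralize its own cube, of order $3$, contradicting (c). Elements of even order have order $2$ by (b′).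

**Step (e): the case without elements of order $3$.** Then $x^2=1$ for all $x\in\Gamma$, so $\Gamma$ is abelian. Distinct involutions do not commute and $\Gamma\ne1$, so there is exactly one involution and $\Gamma\cong C_2$.

From now on elements of order $3$ exist. Fix an involution $t$. We want to show that $\Gamma$ is generated by $t$ and one element of order $3$.

**Step (f): setting up.** By (a), some element of order $3$ is inverted by some involution. All involutions are conjugate, since they have the same order, so after conjugating, some $x_0$ of order $3$ is inverted by $t$. Next, if $b\ne c$ are involutions, then $bc\ne1$, and $(bc)^2\ne1$ because $b$ and $c$ do not commute. By (d), $o(bc)=3$. Hence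
$$(bc)^3=1\quad\text{for all involutions } b,c.\qquad(2)$$

**Step (g): $t$ inverts only one subgroup of order $3$.** *Claim: if $x,y$ have order $3$ and are inverted by $t$, then $\langle x\rangle=\langle y\rangle$.* The elements $tx$, $tx^{-1}$, $ty$ are involutions: for instance $(tx)^2=(txt)x=x^{-1}x=1$, and $tx\ne1$. Also $(tx)(ty)=(txt)y=x^{-1}y$ and $(tx^{-1})(ty)=xy$. So by (2),
$$x^3=y^3=(xy)^3=(x^{-1}y)^3=1.$$
We show that $x$ commutes with $y^{-1}xy$. From $xyxyxy=1$ we get
$$yxy=x^{-1}(xy)^{-1}=x^{-1}y^{-1}x^{-1}.\qquad(3)$$
Inverting $(x^{-1}y)^3=1$ gives $(y^{-1}x)^3=1$, and conjugating by $x$ gives $(xy^{-1})^3=1$. As before,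
$$y^{-1}xy^{-1}=x^{-1}(xy^{-1})^{-1}=x^{-1}yx^{-1}.\qquad(4)$$
Now use $y^2=y^{-1}$ and $y^{-2}=y$. By (4) and then by (3),
$$x\cdot y^{-1}xy=x\,(y^{-1}xy^{-1})\,y^2=x\,x^{-1}yx^{-1}\,y^{-1}=yx^{-1}y^{-1},$$
$$y^{-1}xy\cdot x=y^{-2}\,(yxy)\,x=y\,x^{-1}y^{-1}x^{-1}\,x=yx^{-1}y^{-1}.$$
The two products agree, so $y^{-1}xy\in C(x)=\langle x\rangle$ by (c). Thus $y$ normalizes $\langle x\rangle\cong C_3$. Since $y$ has order $3$ and $|\mathrm{Aut}(C_3)|=2$, it acts trivially, that is, $y\in C(x)=\langle x\rangle$. Both elements have order $3$, so $\langle x\rangle=\langle y\rangle$.

**Step (h): everything lies in $D=\langle t,x_0\rangle\cong S_3$.** Let $b\ne t$ be an involution. Then $tb$ has order $3$ by (f), and $t(tb)t=bt=(tb)^{-1}$, so $t$ inverts $tb$. By (g), $tb\in\langle x_0\rangle$, hence $b\in D$. So all involutions lie in $D$. If $w$ has order $3$, some involution $s$ inverts it by (a), and $sw$ is an involution as in (g), so $w=s\cdot(sw)\in D$. By (d) there are no other nontrivial elements, and $\Gamma=D\cong S_3$. $\square$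

## Finite exponent forces order $1$, $2$ or $6$

*Proof of Theorem 1.* Let $\Gamma$ be an IU group of finite exponent. It is periodic, and its $2$-elements have bounded orders. By Lemma 1 with $p=2$, its finite $2$-subgroups have bounded orders. By Proposition 3, $\Gamma\cong1$, $C_2$ or $S_3$. The converse was checked in the first section. $\blacksquare$

Hence if $\mathcal K$ is a Fraïssé class of uniformly bounded exponent with inner EPPA, its limit is IU of finite exponent, so it is $1$, $C_2$ or $S_3$, and never infinite. The proof used only that $\Gamma$ is periodic and that its $2$-elements have bounded order.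

## Three kinds of IU groups

A group *law* is a word $w(x_1,\dots,x_n)$ in a free group that takes the value $1$ under all substitutions from the group; it is nontrivial if $w\ne1$ in the free group. Finite exponent is the law $x^n=1$, and commutativity is the law $xyx^{-1}y^{-1}=1$.

**Theorem 2.** Every IU group $\Gamma$ satisfies exactly one of the following.

1. $\Gamma\cong1$, $C_2$ or $S_3$.
2. $\Gamma$ is infinite and periodic, and contains every finite abelian group (in particular, elements of every finite order). Moreover, every finite group embeds in $N_\Gamma(E)/C_\Gamma(E)$ for some finite $E\le\Gamma$.
3. $\Gamma$ is not periodic and contains a nonabelian free subgroup.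

Consequently, an IU group satisfying *any* nontrivial group law is $1$, $C_2$ or $S_3$.

The alternatives exclude each other: the groups in 1 are finite, those in 2 are infinite and periodic, and those in 3 are not periodic. The next two sections show that one of them always holds.

## Growing abelian subgroups in the periodic case

If $\Gamma$ is periodic and not $1$, $C_2$, $S_3$, then Proposition 3 and Lemma 1 give $2$-elements of unbounded order, that is, large cyclic subgroups. To get long cycles acting, we need large *rank*. The next lemma trades exponent for rank: an automorphism $a\mapsto a^{1+N}$ of a homocyclic group is realized by an element $y$, and a power of $y$ supplies a new cyclic factor.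

We use two standard facts.

*Lifting the exponent.* Let $v_p(k)$ be the exponent of $p$ in $k$. If $p\mid N$, and $4\mid N$ in case $p=2$, then $v_p((1+N)^j-1)=v_p(N)+v_p(j)$ for $j\ge1$. Proof: put $c=v_p(N)$. If $p\nmid j$, then $(1+N)^j-1=N(j+N\cdot r)$ with an integer $r$, of valuation $c$. For $j=p$, we have $(1+N)^p-1=pN+\sum_{i=2}^{p-1}\binom piN^i+N^p$. The first term has valuation $c+1$, the middle terms at least $1+2c>c+1$, and the last one has $pc>c+1$, since $(p-1)c\ge2$ (here $c\ge2$ if $p=2$). So the valuation is $c+1$. For general $j=p^ij'$ with $p\nmid j'$, apply the case of exponent $p$ successively $i$ times and then the case of exponent $j'$.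

*Quotients of finite abelian groups.* A subgroup of a quotient $L/M$ of a finite abelian group $L$ is isomorphic to a subgroup of $L$. Indeed, the character group of $L/M$ is a subgroup of the character group of $L$, and a finite abelian group is isomorphic to its character group.

**Lemma 4.** Let $\Gamma$ be a periodic IU group, $4\mid N$ and $d\ge1$. If $C_{N^3}^d$ embeds in $\Gamma$, then so does $C_N^{d+1}$.

*Proof.* Let $C_{N^3}^d\cong A\le\Gamma$, and write $A[k]=\{a\in A:a^k=1\}$.

**Step 1: the element $y$ and its powers.** Since $1+N$ is coprime to $N$, the map $a\mapsto a^{1+N}$ is an automorphism of $A$. Let $y$ realize it, so $y^jay^{-j}=a^{(1+N)^j}$ for $j\ge0$.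

* (i) $y^j$ centralizes $A$ if and only if $N^2\mid j$. Replacing $j$ by $-j$ changes nothing and $j=0$ is clear, so let $j\ge1$. The condition is $N^3\mid(1+N)^j-1$, that is, $3v_p(N)\le v_p(N)+v_p(j)$ for all primes $p\mid N$, that is, $N^2\mid j$.
* (ii) $w:=y^N$ centralizes $A[N^2]$, because $(1+N)^N\equiv1+N\cdot N\equiv1\pmod{N^2}$.

**Step 2: $w$ contributes almost independently of $A$.** By (ii), $L=\langle A[N^2],w\rangle$ is abelian; being f.g. and periodic, it is finite. An element $a\in\langle w\rangle\cap A$ is a power of $y$, so it commutes with $y$, and $a=yay^{-1}=a^{1+N}$ gives $a^N=1$. Thus $\langle w\rangle\cap A\le A[N]$. If $w^ia\in A[N^2]$ with $a\in A[N]$, then $w^i\in A$, so $w^i\in A[N]$ and $w^ia\in A[N]$. This shows $\langle w\rangle A[N]\cap A[N^2]=A[N]$. Since $L=A[N^2]\langle w\rangle$, we obtain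
$$L/A[N]=A[N^2]/A[N]\ \times\ \langle wA[N]\rangle.$$

**Step 3: counting factors.** The first factor is $C_{N^2}^d$ modulo its $N$-torsion, so it is isomorphic to $C_N^d$. For the second, if $w^i\in A[N]$, then $y^{Ni}\in A$ centralizes the abelian group $A$, so $N^2\mid Ni$ by (i), and $N\mid i$. So the second factor is finite cyclic of order divisible by $N$. Hence $L/A[N]$ contains $C_N^{d+1}$, and so does $L$. $\square$

**Proof of Theorem 2 for periodic groups.** Let $\Gamma$ be a periodic IU group not isomorphic to $1$, $C_2$, $S_3$.

**Step 1: all groups $C_2^k$.** By Proposition 3, the finite $2$-subgroups of $\Gamma$ have unbounded orders, so by Lemma 1 the $2$-elements have unbounded orders. Hence $C_{2^m}\le\Gamma$ for all $m$, and $\Gamma$ is infinite. We claim that $C_{2^s}^d\le\Gamma$ for all $s\ge2$ and $d\ge1$. This holds for $d=1$. If it holds for $d$, then $C_{2^{3s}}^d\le\Gamma$ for every $s\ge2$, and Lemma 4 with $N=2^s$ gives $C_{2^s}^{d+1}\le\Gamma$. In particular, for every $k$ there is $E_k\le\Gamma$ with $E_k\cong C_2^k$.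

**Step 2: all finite groups as sections.** Conjugation embeds $N_\Gamma(E_k)/C_\Gamma(E_k)$ in $\mathrm{Aut}(E_k)$, and the embedding is onto because every automorphism of $E_k$ is realized. So
$$N_\Gamma(E_k)/C_\Gamma(E_k)\cong GL_k(2)\ge\mathrm{Sym}(k),$$
where $\mathrm{Sym}(k)$ permutes a basis. By Cayley's theorem, every finite group embeds in such a quotient.

**Step 3: all finite abelian groups.** For any $N\ge1$, the $N$-cycle permuting a basis of $E_N$ is realized by an element of finite order divisible by $N$, by (1). Hence $C_N\le\Gamma$ for all $N$. Now repeat the induction: if $C_N^d\le\Gamma$ for all $N$ divisible by $4$, then $C_{N^3}^d\le\Gamma$ for all such $N$, and Lemma 4 gives $C_N^{d+1}\le\Gamma$. So $C_N^d\le\Gamma$ for all $d$ and all $N$ divisible by $4$. A finite abelian group of exponent $n$ that is a product of $d$ cyclic groups embeds in $C_{4n}^d$, hence in $\Gamma$. This is alternative 2.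

## A copy of $\mathbb Z^2$ and free subgroups in the non-periodic case

Let $\Gamma$ be an IU group with an element $z$ of infinite order. The group $\mathbb Z^2$ has free groups of matrices among its automorphisms, so it suffices to find $\mathbb Z^2$ in $\Gamma$. We find two commuting elements by realizing "multiplication by $2$" and then "multiplication by $3$".

**Step 1: multiplication by $2$.** The map $z\mapsto z^2$ from $\langle z\rangle$ to $\langle z^2\rangle$ is a partial automorphism, so some $g\in\Gamma$ satisfies $gzg^{-1}=z^2$. Let $B=\langle z,g\rangle$.

**Step 2: $B\cong\mathbb Z[\tfrac12]\rtimes\mathbb Z$.** Here the product is $(r,k)(r',k')=(r+2^kr',k+k')$. Put $z_j=g^{-j}zg^j$ for $j\ge0$. Then $gz_jg^{-1}=g^{-j}z^2g^j=z_j^2$, and so $z_{j+1}^2=gz_{j+1}g^{-1}=z_j$. Hence $\varphi(m/2^j)=z_j^m$ is a well-defined homomorphism $\varphi\colon\mathbb Z[\frac12]\to B$. It is injective because every $z_j$ has infinite order. Moreover $g\varphi(r)g^{-1}=\varphi(2r)$, so $(r,k)\mapsto\varphi(r)g^k$ is a homomorphism $\mathbb Z[\frac12]\rtimes\mathbb Z\to B$. It is onto, since its image contains $z=\varphi(1)$ and $g$. If $\varphi(r)g^k=1$, then $g^k$ lies in the abelian group $\varphi(\mathbb Z[\frac12])$ and so commutes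 with $z$; but $g^kzg^{-k}=\varphi(2^k)$, so $2^k=1$ and $k=0$, and then $r=0$. So the homomorphism is an isomorphism.

**Step 3: multiplication by $3$.** Multiplication by $3$ on $\mathbb Z[\frac12]$ is injective and commutes with multiplication by $2$. So $(r,k)\mapsto(3r,k)$ is an injective endomorphism of $B$. It is an isomorphism from $B$ onto $\langle z^3,g\rangle$, that is, a partial automorphism of $\Gamma$. Let $u\in\Gamma$ realize it:
$$ugu^{-1}=g,\qquad uzu^{-1}=z^3.$$

**Step 4: $E=\langle u,g\rangle\cong\mathbb Z^2$.** The elements $u$ and $g$ commute. Suppose $u^ig^j=1$, so $u^i=g^{-j}$; replacing $(i,j)$ by $(-i,-j)$ if needed, we may take $i\ge0$. Conjugating $z=\varphi(1)$ by both sides gives $\varphi(3^i)=\varphi(2^{-j})$, so $3^i=2^{-j}$ and $i=j=0$. Hence $(i,j)\mapsto u^ig^j$ is an isomorphism $\mathbb Z^2\to E$.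

**Step 5: free subgroup.** The automorphisms of $E$ given by $\begin{pmatrix}1&2\\0&1\end{pmatrix}$ and $\begin{pmatrix}1&0\\2&1\end{pmatrix}$ are realized by some $h_1,h_2\in N_\Gamma(E)$. By Sanov's theorem these two matrices freely generate a free group. (Ping-pong: for $n\ne0$, the $n$-th power of the first maps $(a,b)$ to $(a+2nb,b)$; if $|a|<|b|$, then $|a+2nb|\ge2|b|-|a|>|b|$. Symmetrically for the second.) Conjugation is a homomorphism $\langle h_1,h_2\rangle\to\mathrm{Aut}(E)$ that sends $h_1,h_2$ to these automorphisms. So a nontrivial reduced word in $h_1,h_2$ acts nontrivially on $E$, and in particular is not $1$. Therefore $\langle h_1,h_2\rangle$ is free of rank $2$. This is alternative 3.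

Steps 3 to 5 cannot be replaced by a search inside $B$: the group $B$ has an abelian normal subgroup with abelian quotient, so it is solvable and contains no nonabelian free subgroup.

**Group laws.** Let $w(x_1,\dots,x_n)$ be a law of the IU group $\Gamma$. It holds in every subgroup of $\Gamma$ and in every quotient of such a subgroup. In case 3, it holds in a free group of rank $2$, hence in the free groups of every finite rank, which embed in it; substituting free generators gives $w=1$ in the free group. In case 2, it holds in each $N_\Gamma(E)/C_\Gamma(E)$, hence in all finite groups. If $w\ne1$ in the free group $F_n$, then, since free groups are residually finite, $w$ has nontrivial image in a finite quotient of $F_n$, and the law fails there, a contradiction. So a nontrivial law can hold only in case 1. This completes the proof of Theorem 2. $\blacksquare$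

## Examples for each alternative

Case 1 occurs by Theorem 1. Hall's universal locally finite group is infinite and periodic, and it is IU by Fact A, so it lies in case 2.

For case 3, we use standard facts about HNN extensions: the base embeds, stable letters have infinite order, and every torsion element is conjugate into the base. Let $G_0=C_2$, and let $G_{i+1}$ be the multiple HNN extension of $G_i$ with one stable letter realizing each partial automorphism of $G_i$. The union $G=\bigcup_iG_i$ is countable. It is IU, because each partial automorphism has f.g. domain and range, so it lives in some $G_i$ and is realized in $G_{i+1}$. It is not periodic, since stable letters have infinite order. By induction on $i$, every torsion element of $G_i$ is conjugate into $G_0$, so all torsion elements of $G$ have order at most $2$.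

So in Theorem 1 the hypothesis "finite exponent" cannot be weakened to "torsion elements of bounded order", by this group $G$, nor to "periodic", by Hall's group.
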